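# Schubert determinantal ideals whose polarized diagonal initial ideals are not Cohen–Macaulay

## 1. The permutation 2143, where all four properties hold

Consider the $4\times 4$ complex matrices with $z_{11}=0$ whose northwest $3\times3$ submatrix is singular. We degenerate the two equations to monomials, turn the monomials into a simplicial complex, and ask how good the complex is. Here is the general setting.

Let $R=\mathbb C[z_{ij}:1\le i,j\le n]$, let $Z=(z_{ij})$ be the generic $n\times n$ matrix, and let $Z_{ij}$ be its northwest $i\times j$ submatrix.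

**Definition (Schubert determinantal ideal, Fulton).** For $w\in S_n$ put $r_{ij}=\#\{1\le a\le i: w(a)\le j\}$ and
$$I_w=\langle (r_{ij}+1)\times(r_{ij}+1)\text{ minors of }Z_{ij},\ 1\le i,j\le n\rangle\subseteq R .$$

For $w=2143$ the rows of the table $(r_{ij})$ are $(0,1,1,1)$, $(1,2,2,2)$, $(1,2,2,3)$, $(1,2,3,4)$. Only at $(1,1)$ and $(3,3)$ is $r_{ij}<\min(i,j)$, so only there do minors of the required size exist. Hence $I_{2143}=\langle z_{11},\det Z_{33}\rangle$.

**Definition (diagonal term order).** A term order is diagonal if the leading term of every minor of $Z$ is the product of the entries on its main (northwest–southeast) diagonal. An example is the lex-diagonal order: lexicographic order on the variables of $Z$ read in English reading order. An antidiagonal order selects the southwest–northeast diagonal instead.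

Throughout, $\mathrm{lt}$ is the leading monomial for a fixed but arbitrary diagonal order. Applied to $2\times2$ minors, the definition says
$$z_{ij}z_{kl}>z_{il}z_{kj}\qquad(i<k,\ j<l). \tag{1}$$
Since a term order is total and multiplicative, common factors may be cancelled in inequalities between monomials.

Let us find $J=\mathrm{init}\,I_{2143}$. The leading term of $\det Z_{33}$ is $z_{11}z_{22}z_{33}$, which we already know from $z_{11}$. So put $z_{11}=0$:
$$f=-z_{12}z_{21}z_{33}+z_{12}z_{23}z_{31}+z_{21}z_{13}z_{32}-z_{13}z_{22}z_{31}.$$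
By (1), $z_{23}z_{31}<z_{21}z_{33}$, $\ z_{13}z_{32}<z_{12}z_{33}$, and $z_{13}z_{22}z_{31}<z_{12}z_{23}z_{31}$. So $\mathrm{lt}(f)=z_{12}z_{21}z_{33}$ for every diagonal order. If $F\in I_{2143}$ and $z_{11}\nmid\mathrm{lt}(F)$, then $\mathrm{lt}(F)$ is also the leading monomial of $F|_{z_{11}=0}$, which is a multiple of $f$. Therefore $J=\langle z_{11},\,z_{12}z_{21}z_{33}\rangle$.

**Definition (Stanley–Reisner complex).** For a squarefree monomial ideal $L$ in a polynomial ring, $\Delta_L$ is the complex whose ground set is the set of variables and whose faces are the sets of variables whose product is not in $L$. A variable lying in $L$ is not a vertex.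

For $w=2143$ a set of variables is a face of $\Delta_J$ if it avoids $z_{11}$ and does not contain $\{z_{12},z_{21},z_{33}\}$. So $\Delta_J$ is the boundary of a triangle joined with a simplex on the other $12$ variables.

We recall four properties of a complex $\Delta$, from weak to strong.

- **Cohen–Macaulay (CM) over a field $k$:** the ring $k[\Delta]=S/I_\Delta$ has depth equal to its dimension, where $S$ is the polynomial ring over $k$ on the ground set and $I_\Delta$ is generated by the squarefree monomials of non-faces.
- **Shellable:** $\Delta$ is pure, and its facets can be ordered $F_1,\dots,F_m$ so that for $i\ge2$ the intersection of $F_i$ with the complex generated by $F_1,\dots,F_{i-1}$ is pure of dimension $\dim\Delta-1$.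
- **Vertex-decomposable:** $\Delta$ is pure, and it is either a simplex (possibly $\{\emptyset\}$) or has a vertex $v$ whose link and whose deletion (the faces not containing $v$) are both vertex-decomposable.
- **Subword complex (Knutson–Miller):** $\Delta=\Delta(T,\pi)$, where $T$ is a word in the simple reflections of a Coxeter group, $\pi$ is an element of the group, and the faces are the subwords $X$ of $T$ such that the complementary subword $T\setminus X$ contains a reduced expression for $\pi$.

Subword complexes are vertex-decomposable (Knutson–Miller, *Subword complexes in Coxeter groups*); vertex-decomposable implies shellable, and shellable implies CM over every field.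

For $w=2143$ all four hold, because $\Delta_J$ is a subword complex. Take three commuting simple reflections $s,t,r$, the word $T=(s,s,s,t,\dots,t,r)$ with twelve letters $t$, and $\pi=sr$. The complement of $X$ contains a reduced expression for $\pi$ exactly when it contains the letter $r$ and at least one letter $s$. So the letter $r$ is in no face, like $z_{11}$. The three letters $s$ form the boundary of a triangle, like $z_{12},z_{21},z_{33}$. The letters $t$ are free.

What changes for a general $w$? There are two things to watch. The initial ideal can be much more complicated than the generators suggest, and it need not be squarefree, in which case a complex has to be manufactured from it.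

## 2. Squarefree initial ideals and polarization

**Definition (polarization).** Let $J$ be a monomial ideal. If $J$ is squarefree, set $\widetilde J=J$. Otherwise, let $d_i$ be the largest exponent of the variable $x_i$ among the minimal monomial generators, introduce variables $x_{i,1}=x_i,x_{i,2},\dots,x_{i,d_i}$, and replace each $x_i^{e}$ in a minimal generator by $x_{i,1}x_{i,2}\cdots x_{i,e}$. The result is a squarefree monomial ideal $\widetilde J$ in a larger polynomial ring $\widetilde R$.

For example, $(x^2,xy)$ polarizes to $(x_1x_2,\,x_1y)$, whose complex has the facets $\{x_1\}$ and $\{x_2,y\}$.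

The problem, posed by Stelzer and Yong in *Combinatorial commutative algebra rules* (arXiv:2306.00737), is this. With $J=\mathrm{init}\,I_w$ for a diagonal order, is $\Delta_{\widetilde J}$ Cohen–Macaulay, shellable, vertex-decomposable, a subword complex? Which of these hold for every $w$ and every diagonal order? For antidiagonal orders the corresponding complex is a subword complex (Knutson–Miller), and for diagonal orders this is so when $w$ is $2143$-avoiding (Knutson–Miller–Yong). It has also been conjectured, and verified for $n\le7$ with the lex-diagonal order, that $\widetilde J$ is equidimensional; that conjecture is not addressed here.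

We use the following published facts.

- **(F)** (Fulton, Duke 1992) $I_w$ is prime, $R/I_w$ is CM, $\operatorname{codim}I_w=\ell(w)$, and $I_w$ is generated by the minors coming from the essential set. Here the Rothe diagram is $\{(i,j):w(i)>j,\ w^{-1}(j)>i\}$, and the essential set consists of those boxes $(i,j)$ of it for which $(i+1,j)$ and $(i,j+1)$ are not in it.
- **(P)** (Herzog–Hibi, *Monomial Ideals*, §1.6) The minimal generators of $\widetilde J$ are the polarizations of those of $J$, with the same degrees, and $R/J$ is the quotient of $\widetilde R/\widetilde J$ by a regular sequence of linear forms. Hence both rings have the same $h$-polynomial.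

For $2143$ the diagram and the essential set are both $\{(1,1),(3,3)\}$, in agreement with Section 1. Recall that if $A$ is a graded quotient of a polynomial ring in $N$ variables, its Hilbert series is $\mathcal K(t)/(1-t)^N=h(t)/(1-t)^{\dim A}$; the numerator $\mathcal K$ is the $K$-polynomial and $h$ is the $h$-polynomial.

**Theorem A.** Let $n\ge7$ and let $w\in S_n$ be $2143675$ followed by the fixed points $8,\dots,n$. For every diagonal term order, $J=\mathrm{init}\,I_w$ has a minimal generator of degree $9$, $10$ or $11$, whereas if $\Delta_{\widetilde J}$ were CM over some field, all minimal generators would have degree $\le7$. So $\Delta_{\widetilde J}$ is not CM over any field. The same holds for $w^{-1}=2143756$ (followed by the same fixed points).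

**Theorem B.** For $w=214365$ and every diagonal term order, $\Delta_{\widetilde J}$ is vertex-decomposable (hence shellable and CM) but is not a subword complex.

**Theorem C.** If $J$ is squarefree, then $\Delta_{\widetilde J}$ is CM (over $\mathbb C$).

By the chain of implications, Theorem A shows that none of the four properties holds for all $w$, and that for $2143675$ all four fail for every diagonal order at once. It is not claimed that $n=7$ is minimal for this.

**Proof of Theorem C.** The first thing to try is to carry the CM property from $R/I_w$ to $R/J$. Suppose $J$ is squarefree. Conca and Varbaro (*Square-free Gröbner degenerations*, Invent. Math. 2020) show that then $R/I_w$ and $R/J$ have equal depth. They have equal dimension, since their Hilbert functions agree. By (F), $R/I_w$ is CM, so $R/J$ is CM, that is, $\Delta_{\widetilde J}=\Delta_J$ is CM over $\mathbb C$. $\square$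

This argument stops exactly at the word "squarefree". For a general initial ideal one has only $\operatorname{depth}R/J\le\operatorname{depth}R/I$, and the inequality can be strict. For instance, let $I=(x^2,\,xy+z^2)\subset\mathbb C[x,y,z]$ with lex order $x>y>z$. This is a complete intersection with Hilbert series $(1+t)^2/(1-t)=1+3t+4t^2+4t^3+\cdots$. From $y\cdot x^2-x(xy+z^2)=-xz^2$ and $z^2(xy+z^2)-y\cdot xz^2=z^4$ we get $(x^2,xy,xz^2,z^4)\subseteq\mathrm{init}\,I$. The monomials outside the left side are $x$, $xz$ and $y^iz^j$ with $j\le3$, which gives the same Hilbert function $1,3,4,4,\dots$. So equality holds. Now $xz\notin \mathrm{init}\,I$ is killed by $x,y,z$, so the depth has dropped from $1$ to $0$.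

So the question is what happens when a genuine square appears in a minimal generator of $J$.

## 3. A squared variable that does no harm to Cohen–Macaulayness: the permutation 214365

For $w=214365$ the Rothe diagram and essential set are $\{(1,1),(3,3),(5,5)\}$ with ranks $0,2,4$. So $I=\langle z_{11},\det Z_{33},\det Z_{55}\rangle$. Its codimension is $\ell(w)=3$, so it is a complete intersection and
$$\mathcal K(R/I)=(1-t)(1-t^3)(1-t^5).\tag{2}$$
From now on in this section $z_{11}=0$. Let $f,g$ be $\det Z_{33},\det Z_{55}$ with $z_{11}=0$, write $p,q,s$ for the first five entries of rows $1,2,3$ (so $p_1=0$), and put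
$$a=z_{12},\quad b=z_{21},\quad c=z_{33},\quad U=z_{34}z_{43}z_{55},\quad P=z_{23}z_{31},\quad Q=z_{13}z_{32}.$$

**Claim.** $J=\langle z_{11},abc,abU,aPU,b^2QU\rangle$ if $aP>bQ$, and $J=\langle z_{11},abc,abU,bQU,a^2PU\rangle$ if $bQ>aP$.

So the answer depends on the order. The plan is to exhibit elements of $I$ with these leading monomials and then compare Hilbert series.

**Step 1: leading monomials of the $3\times 3$ minors.** Let $d_{ijk}$ be the minor of rows $1,2,3$ and columns $i<j<k$, with $z_{11}=0$. For $1<j<k$,
$$d_{1jk}=-p_jbs_k+p_jq_ks_1+p_kbs_j-p_kq_js_1 .$$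
By (1), $q_ks_1<bs_k$, $\ p_ks_j<p_js_k$, and $p_kq_js_1<p_jq_ks_1<p_jbs_k$. Hence $\mathrm{lt}(d_{1jk})=b\,z_{1j}z_{3k}$; in particular $\mathrm{lt}(d_{12k})=ab\,z_{3k}$ and $\mathrm{lt}(f)=abc$. The minors $d_{2jk}$ and $d_{345}$ do not involve $z_{11}$, so their leading monomials are their diagonals.

**Step 2: an element with leading monomial $abU$.** Let $g_1=g-f\cdot\det(z_{ij})_{i,j\in\{4,5\}}\in I$. By Laplace expansion along rows $1,2,3$, $g_1$ is the signed sum, over $3$-element sets $C\neq\{1,2,3\}$ of columns, of $d_C$ times the complementary minor of rows $4,5$. The leading monomials of these products are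

- $C=124$: $abU$;
- $C=125$: $ab\,z_{35}z_{43}z_{54}$;
- $C=134$: $b\,z_{13}z_{34}z_{42}z_{55}$;
- $C=135$: $b\,z_{13}z_{35}z_{42}z_{54}$;
- $C=145$: $b\,z_{14}z_{35}z_{42}z_{53}$;
- $C=234$: $a\,z_{23}z_{34}z_{41}z_{55}$;
- $C=235$: $a\,z_{23}z_{35}z_{41}z_{54}$;
- $C=245$: $a\,z_{24}z_{35}z_{41}z_{53}$;
- $C=345$: $z_{13}z_{24}z_{35}z_{41}z_{52}$.

All comparisons come from (1). First, $125<124$ by $z_{35}z_{54}<z_{34}z_{55}$. Next, $145<135<134<124$ by, in turn, $z_{14}z_{53}<z_{13}z_{54}$, $\ z_{35}z_{54}<z_{34}z_{55}$, $\ z_{13}z_{42}<z_{12}z_{43}$. Finally, $345<245<235<234<124$ by, in turn, $z_{13}z_{52}<z_{12}z_{53}$, $\ z_{24}z_{53}<z_{23}z_{54}$, $\ z_{35}z_{54}<z_{34}z_{55}$, $\ z_{23}z_{41}<z_{21}z_{43}$. So $\mathrm{lt}(g_1)=abU$.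

**Step 3: an element with leading monomial $\max(aPU,bQU)$.** Write $g=\sum_{i<j}(p_iq_j-p_jq_i)\Omega_{ij}$ by Laplace expansion along rows $1,2$. Here $\Omega_{ij}$ is $\pm$ the minor of rows $3,4,5$ with columns $i,j$ deleted. As a function of $p$ and $q$ this is an alternating bilinear form. It vanishes if one argument is $s$, because then a row is repeated. So $g$ does not change when $p,q$ are replaced by $p'=p-\frac{p_3}{s_3}s$ and $q'=q-\frac{q_3}{s_3}s$, whose third entries are $0$. Writing $\det(p,q,s)_{i,j,3}$ for the minor with columns in the order $i,j,3$, we have $\det(p,q,s)_{i,j,3}=\det(p',q',s)_{i,j,3}=s_3(p'_iq'_j-p'_jq'_i)$, since the last column of the middle determinant is $(0,0,s_3)^T$. Hence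
$$s_3g=\sum_{i<j;\ i,j\ne3}\Omega_{ij}\det(p,q,s)_{i,j,3}.$$
The term $(1,2)$ is $\Omega_{12}f$. For $l=4,5$, moving column $3$ into place gives $-d_{13l}$ and $-d_{23l}$, and the order $4,5,3$ is an even permutation of $3,4,5$. So
$$\eta:=s_3g-\Omega_{12}f=-\sum_{l=4,5}(\Omega_{1l}d_{13l}+\Omega_{2l}d_{23l})+\Omega_{45}d_{345}\in I .$$
The leading monomials of the summands are

- $\Omega_{14}d_{134}$: $z_{32}z_{43}z_{55}\cdot b z_{13}z_{34}=bQU$;
- $\Omega_{15}d_{135}$: $z_{32}z_{43}z_{54}\cdot bz_{13}z_{35}<bQU$, by $z_{35}z_{54}<z_{34}z_{55}$;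
- $\Omega_{24}d_{234}$: $z_{31}z_{43}z_{55}\cdot az_{23}z_{34}=aPU$;
- $\Omega_{25}d_{235}$: $z_{31}z_{43}z_{54}\cdot az_{23}z_{35}<aPU$, for the same reason;
- $\Omega_{45}d_{345}$: $z_{31}\cdot z_{13}z_{42}\cdot z_{24}z_{53}\cdot z_{35}<z_{31}\cdot z_{12}z_{43}\cdot z_{23}z_{54}\cdot z_{35}<aPU$.

The monomials $aPU$ and $bQU$ are different, so the larger one is attained by a single summand, and $\mathrm{lt}(\eta)=\max(aPU,bQU)$.

**Step 4: elements with leading monomials $b^2QU$ and $a^2PU$.** We eliminate $a$ between $f$ and $g$. Let $P_{1j}=bs_j-q_js_1$ be the minor of rows $2,3$ and columns $1,j$, and let $M_j$ be the minor of rows $2,3,4,5$ and columns $\{1,\dots,5\}\setminus j$. Expanding along row $1$,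
$$f=-aP_{13}+z_{13}P_{12},\qquad g=-aM_2+z_{13}M_3-z_{14}M_4+z_{15}M_5 .$$
Then
$$\psi:=M_2f-P_{13}g=z_{13}(P_{12}M_2-P_{13}M_3)+P_{13}(z_{14}M_4-z_{15}M_5)\in I .$$
The row $(P_{1j})_j=b\,s-s_1q$ lies in the span of rows $2,3$ and has first entry $0$. Placing it on top of rows $2,\dots,5$ gives determinant zero, that is, $P_{12}M_2-P_{13}M_3+P_{14}M_4-P_{15}M_5=0$. Substituting,
$$\psi=-M_4(z_{13}P_{14}-z_{14}P_{13})+M_5(z_{13}P_{15}-z_{15}P_{13}).$$
For $l=4,5$ we have $\mathrm{lt}(z_{13}P_{1l}-z_{1l}P_{13})=b\,z_{13}z_{3l}$, because $z_{1l}z_{33}<z_{13}z_{3l}$. So the first product has leading monomial $(bz_{32}z_{43}z_{55})(bz_{13}z_{34})=b^2QU$. The second has $(bz_{32}z_{43}z_{54})(bz_{13}z_{35})$, which is smaller by $z_{35}z_{54}<z_{34}z_{55}$. Hence $\mathrm{lt}(\psi)=b^2QU$ for every diagonal order.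

Let $\tau$ be the transposition $z_{ij}\mapsto z_{ji}$. It maps $I$ to itself since $w=w^{-1}$. It maps minors to minors and diagonals to diagonals, so pulling back a diagonal order along $\tau$ gives a diagonal order. It exchanges $a\leftrightarrow b$ and $P\leftrightarrow Q$ and fixes $c,U$. So $\tau\psi\in I$ and $\mathrm{lt}(\tau\psi)=a^2PU$.

**Step 5: equality.** Suppose $aP>bQ$. Then $J_1=\langle z_{11},abc,abU,aPU,b^2QU\rangle\subseteq J$ by Steps 1–4. To compute its $K$-polynomial, use the exact sequence $0\to (R/(L:m))(-\deg m)\to R/L\to R/(L+(m))\to0$ for a monomial $m$. Working modulo $z_{11}$, add the generators one by one. The colon ideals are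
$$(abc):abU=(c),\qquad (abc,abU):aPU=(bc,b)=(b),\qquad (abc,abU,aPU):b^2QU=(ac,a,aP)=(a).$$
The degrees of $abc,abU,aPU,b^2QU$ are $3,5,6,7$. Therefore
$$\mathcal K(R/J_1)=(1-t)\bigl[1-t^3-(t^5+t^6+t^7)(1-t)\bigr]=(1-t)(1-t^3-t^5+t^8),$$
which is $(1-t)(1-t^3)(1-t^5)$. By (2) this is $\mathcal K(R/I)=\mathcal K(R/J)$. Since $J_1\subseteq J$, we get $J=J_1$. The case $bQ>aP$ follows by applying $\tau$. This proves the claim. $\square$

**Proof of Theorem B, vertex-decomposability.** By symmetry let $aP>bQ$. Then $\widetilde J=\langle z_{11},abc,abU,aPU,bb'QU\rangle$ with one new variable $b'$, and $z_{11}$ is not a vertex. Recall that the ideal of the deletion of a vertex $v$ is generated by the generators not involving $v$, and that the ideal of the link is obtained by setting $v=1$. If the deletion is pure of dimension $d$ and the link is pure of dimension $d-1$, then the complex is pure of dimension $d$, since each facet either avoids $v$, and is a facet of the deletion, or contains $v$, and comes from a facet of the link.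

First, the complex of a principal ideal $(x_1\cdots x_m)$ on $N$ variables is vertex-decomposable and pure of dimension $N-2$. For $m=1$ it is a simplex on $N-1$ vertices. For $m\ge2$ the deletion of $x_1$ is a simplex on $N-1$ vertices, and the link of $x_1$ is the complex of $(x_2\cdots x_m)$ on $N-1$ variables, so induction applies.

Now let $N$ be the number of variables other than $z_{11}$. Take the vertex $a$. Its deletion has ideal $(bb'QU)$ on $N-1$ variables, so it is vertex-decomposable of dimension $N-3$. Its link has ideal $(bc,bU,PU)$ on $N-1$ variables, the generator $bb'QU$ being a multiple of $bU$. In this link take the vertex $b$. The deletion has ideal $(PU)$ on $N-2$ variables, vertex-decomposable of dimension $N-4$. The link has ideal $(c,U)$; here $c$ is not a vertex, and $(U)$ on $N-3$ variables gives dimension $N-5$. So the link of $a$ is vertex-decomposable of dimension $N-4$, and $\Delta_{\widetilde J}$ is vertex-decomposable of dimension $N-3$.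

**Proof of Theorem B, not a subword complex.** Knutson and Miller prove that subword complexes are balls or spheres; in particular, a codimension-one face lies in at most two facets. We need only this last statement, which has a short direct proof.

**Lemma 1.** In a subword complex, a face with one element fewer than a facet lies in at most two facets.

*Proof.* Facets are the complements of reduced expressions for $\pi$, so all have the same size. Let $(t_1,\dots,t_{m+1})$, with $m=\ell(\pi)$, be the complement of the face. Suppose deleting any one of the positions $i<j<l$ leaves a reduced expression for $\pi$. Comparing the deletions at $i$ and at $j$ gives $t_{i+1}\cdots t_j=t_i\cdots t_{j-1}$. Hence $t_i\cdots t_j=t_{i+1}\cdots t_j\,t_j=t_{i+1}\cdots t_{j-1}$, so the factor $t_i\cdots t_j$ is not reduced. But it survives as a consecutive factor when $t_l$ is deleted, a contradiction. $\square$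

Let $x=z_{34}$, a divisor of $U$. Each of the primes $(z_{11},a,b)$, $(z_{11},a,x)$, $(z_{11},b,x)$ contains $z_{11},abc,abU,aPU,bb'QU$. The height of $\widetilde J$ is $3$, so these primes have the least possible height and their complements are facets. All three facets contain the face complementary to $\{z_{11},a,b,x\}$, which has one element fewer. By Lemma 1, $\Delta_{\widetilde J}$ is not a subword complex. When $bQ>aP$, apply $\tau$. $\square$

So a square in $J$ can destroy the strongest property and leave the other three intact. In this example the $h$-polynomial is $(1+t+t^2)(1+t+t^2+t^3+t^4)$, of degree $6$, and the largest generator degree is $\deg b^2QU=7$. The next section shows that $7$ is the largest value Cohen–Macaulayness allows.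

## 4. The $h$-polynomial bounds the degrees of generators

For a CM complex, the Hilbert series alone limits the degrees of the minimal generators. This matters because the Hilbert series of $R/J$ is that of $R/I_w$: it is the same for all term orders and can be found without computing $J$.

**Lemma 2.** Let $\Delta$ be CM over a field, with $h$-polynomial of degree $\sigma$. Then all minimal generators of $I_\Delta$ have degree $\le\sigma+1$.

*Proof.* The $h$-polynomial and the generator degrees do not depend on the field, and the CM property survives field extension, so let the field $k$ be infinite. Let $S$ be the polynomial ring over $k$ on the ground set, with graded maximal ideal $\mathfrak m$. Choose a linear system of parameters $\theta_1,\dots,\theta_d$ for $S/I_\Delta$. Since $S/I_\Delta$ is CM, it is a regular sequence on $S/I_\Delta$. The $\theta_i$ are linearly independent, so $S'=S/(\theta_1,\dots,\theta_d)$ is a polynomial ring. Let $I'=I_\Delta S'$.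

Passing from $I_\Delta$ to $I'$ does not change the generator degrees. It is enough to divide by one linear form $\theta$ that is regular modulo an ideal $I$. If $\theta y\in I$ then $y\in I$, so $(\theta)\cap I=\theta I$ and the image of $I$ in $S/(\theta)$ is $I/\theta I$. Since $\theta I\subseteq\mathfrak mI$, we have $(I/\theta I)/\mathfrak m(I/\theta I)=I/\mathfrak mI$, and this graded vector space counts minimal generators by degree. Repeat for $\theta_1,\dots,\theta_d$.

The Hilbert series of $S'/I'$ is $h(t)$. So $I'_j=S'_j$ for all $j\ge\sigma+1$. For $j\ge\sigma+2$ we get $I'_j=S'_j=S'_1S'_{j-1}=S'_1I'_{j-1}$, so $I'$ has no minimal generator of degree $j$. $\square$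

Here is a case where the lemma detects failure. Let $\Delta$ be the boundary of a triangle $x_1x_2x_3$ together with an isolated vertex $y$. Its Hilbert series is
$$1+\frac{4t}{1-t}+\frac{3t^2}{(1-t)^2}=\frac{1+2t}{(1-t)^2},$$
so $\sigma=1$. But $x_1x_2x_3$ is a minimal generator of degree $3>2$. So $\Delta$ is not CM, as one also sees from its not being pure.

## 5. The ideal and the Hilbert series for 2143675

Let $w=2143675$, followed by fixed points if $n>7$. The Rothe diagram is $\{(1,1),(3,3),(5,5),(6,5)\}$, and the essential set is $\{(1,1),(3,3),(6,5)\}$ with ranks $0,2,4$. By (F),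
$$I=I_w=\langle z_{11},\ \det Z_{33},\ 5\times5\text{ minors of }Z_{65}\rangle .$$
Compared with $214365$, the single $5\times5$ determinant has become the six maximal minors of a $6\times5$ matrix. One more published fact is needed.

- **(HB)** The ideal of maximal minors of a generic $6\times5$ matrix is prime, with resolution $0\to R(-6)^5\to R(-5)^6\to R$.

**Computing the $h$-polynomial.** By (HB), the maximal minors of $Z_{65}$ define a quotient with $K$-polynomial $1-6t^5+5t^6$. The ideal is prime and does not contain $z_{11}$, so adding $z_{11}$ multiplies this by $1-t$. The ideal obtained, $\langle z_{11},5\text{-minors of }Z_{65}\rangle$, is $I_u$ for $u=2134675$ (followed by fixed points), whose essential set is $\{(1,1),(6,5)\}$ with ranks $0,4$. So it is prime by (F). The matrix with $z_{12}=z_{21}=z_{33}=1$ and zeros elsewhere has rank $3$ and $z_{11}=0$, so it lies in $V(I_u)$, while $\det Z_{33}=-1$ there. Hence $\det Z_{33}$ is a nonzerodivisor modulo $I_u$, and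
$$\mathcal K(R/I)=(1-t)(1-t^3)(1-6t^5+5t^6).$$
Since $(1-t)^2(1+2t+3t^2+4t^3+5t^4)=1-6t^5+5t^6$ and $\operatorname{codim}I=\ell(w)=4$,
$$h(t)=(1+t+t^2)(1+2t+3t^2+4t^3+5t^4),\qquad\deg h=6 .$$
The rings $R/J$ and $R/I$ have the same Hilbert series, and by (P) $\widetilde R/\widetilde J$ has the same $h$-polynomial and $\widetilde J$ the same generator degrees as $J$. So Lemma 2 gives

$$\text{if }\Delta_{\widetilde J}\text{ is CM over some field, then all minimal generators of }J\text{ have degree}\le7. \tag{3}$$

It remains to find a minimal generator of $J$ of degree at least $8$. The direct way would be to compute a Gröbner basis. Already for $214365$ the answer depended on the order, and here we want all diagonal orders at once. We shall instead produce one monomial $M\in J$ of degree $11$ and control only those elements of $J$ that divide $M$.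

## 6. Eliminating $z_{12}$ and $z_{21}$: the monomial $M$

**Notation.** Set $z_{11}=0$. Write the first five entries of rows $1,2,3$ as
$$p=(0,a,p_3,p_4,p_5),\qquad q=(b,q_2,q_3,q_4,q_5),\qquad s=(s_1,\dots,s_5),$$
so $a=z_{12}$ and $b=z_{21}$. Let $C=(z_{ij})_{3\le i\le6,\,1\le j\le5}$, let $\mathbb S=\mathbb C[C]$ be the polynomial ring in its entries, and let $\rho_j=(-1)^{j-1}\det(C\text{ without column }j)$. Then $\det\binom vC=\sum_jv_j\rho_j$ for every row vector $v$, and hence $C\rho=0$. Put
$$\alpha=a\rho_2+A,\quad A=\sum_{j\ge3}p_j\rho_j,\qquad\beta=b\rho_1+B,\quad B=\sum_{j\ge2}q_j\rho_j,$$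
$$D_k=\det(p;q;C\text{ without row }k)\quad(3\le k\le6),\qquad f=-ab\,s_3+aq_3s_1+bp_3s_2-p_3q_2s_1 .$$
Modulo $z_{11}$, $f$ is $\det Z_{33}$ and the six maximal minors of $Z_{65}$ are, up to sign, $\alpha$ (row $2$ deleted), $\beta$ (row $1$ deleted) and $D_3,\dots,D_6$. Put $K=\rho_4s_4+\rho_5s_5$. Row $3$ of $C\rho=0$ says
$$s_1\rho_1+s_2\rho_2+s_3\rho_3=-K .\tag{4}$$

**Leading monomials.** Let $r_j=\mathrm{lt}(\rho_j)$. Reading diagonals,
$$r_1=z_{32}z_{43}z_{54}z_{65},\quad r_2=z_{31}z_{43}z_{54}z_{65},\quad r_3=z_{31}z_{42}z_{54}z_{65},\quad r_4=z_{31}z_{42}z_{53}z_{65},\quad r_5=z_{31}z_{42}z_{53}z_{64}.$$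
From $r_j$ to $r_{j+1}$ only the entry in row $j+2$ changes, from $z_{j+2,j+1}$ to $z_{j+2,j}$. By (1), $z_{ij}z_{j+2,j+1}>z_{i,j+1}z_{j+2,j}$ for $i=1,2$, and so
$$z_{ij}\,r_j>z_{i,j+1}\,r_{j+1}\qquad(i=1,2,\ 1\le j\le4).\tag{5}$$
Hence $\mathrm{lt}(\alpha)=a\,r_2$ and $\mathrm{lt}(\beta)=b\,r_1$. Since $z_{34}z_{65}>z_{35}z_{64}$,
$$\kappa:=\mathrm{lt}(K)=z_{34}r_4=z_{34}z_{31}z_{42}z_{53}z_{65}.$$

**The element $\mathcal R$.** The leading monomials of $f,\alpha,\beta$ are $ab\,s_3$, $a\,r_2$, $b\,r_1$, and each contains $a$ or $b$. To see something new, get rid of both variables: multiply $f$ by $-\rho_1\rho_2$ and use $a\rho_2\equiv-A$, $b\rho_1\equiv-B$ modulo $(\alpha,\beta)$. This gives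
$$\mathcal R:=AB\,s_3+A\rho_1s_1q_3+B\rho_2s_2p_3+\rho_1\rho_2s_1p_3q_2\equiv-\rho_1\rho_2f\pmod{(\alpha,\beta)} .$$
So $\mathcal R\in I$.

**Lemma 3.** $\mathrm{lt}(\mathcal R)=M:=p_3q_2\,r_2\,\kappa=z_{13}z_{22}z_{31}^2z_{34}z_{42}z_{43}z_{53}z_{54}z_{65}^2$.

*Proof.* The monomials $p_iq_j$ that occur have $i\ge3$, $j\ge2$, and the coefficient of $p_iq_j$ in $\mathcal R$ is
$$\rho_i\rho_js_3+[j=3]\,\rho_i\rho_1s_1+[i=3]\,\rho_j\rho_2s_2+[i=3,\,j=2]\,\rho_1\rho_2s_1,$$
where a bracket is $1$ if the condition holds and $0$ otherwise. We simplify with (4) and compare with $M$.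

- $p_3q_2$: the coefficient is $\rho_2(\rho_3s_3+\rho_2s_2+\rho_1s_1)=-\rho_2K$. This contributes the leading monomial $M$.
- $p_3q_3$: the coefficient is $\rho_3(\rho_3s_3+\rho_1s_1+\rho_2s_2)=-\rho_3K$, and $p_3q_3r_3\kappa<p_3q_2r_2\kappa=M$ by (5).
- $p_3q_j$, $j\ge4$: the coefficient is $\rho_j(\rho_3s_3+\rho_2s_2)=-\rho_j(\rho_1s_1+K)$. By (5), $p_3q_jr_j\kappa<M$. For the other part use $r_1z_{31}=z_{32}r_2$: we get $p_3q_jr_jr_1z_{31}\le p_3q_4r_4z_{32}r_2<p_3q_2r_2z_{34}r_4=M$, because $z_{24}z_{32}<z_{22}z_{34}$.
- $p_iq_j$, $i\ge4$, $j\ne3$: the coefficient is $\rho_i\rho_js_3$, and $p_ir_i\,q_jr_j\,z_{33}\le p_4r_4\,q_2r_2\,z_{33}<p_3q_2r_2z_{34}r_4=M$, because $z_{14}z_{33}<z_{13}z_{34}$.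
- $p_iq_3$, $i\ge4$: the coefficient is $\rho_i(\rho_3s_3+\rho_1s_1)=-\rho_i(\rho_2s_2+K)$. For the part with $K$, $p_ir_iq_3\kappa\le p_4r_4q_3\kappa<p_3q_2r_2\kappa=M$: after cancelling $\kappa$ and multiplying by $r_3$ the last inequality reads $p_4r_4\cdot q_3r_3<p_3r_3\cdot q_2r_2$, which is (5) used twice. For the part with $\rho_2s_2$, $p_ir_iq_3r_2z_{32}\le p_4r_4q_3r_2z_{32}<p_3q_2r_2z_{34}r_4=M$, because $z_{14}z_{23}z_{32}<z_{14}z_{22}z_{33}<z_{13}z_{22}z_{34}$.

So $M$ occurs in $\mathcal R$ with a nonzero coefficient and all other monomials are smaller. $\square$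

Thus $M\in J$, and $\deg M=2+4+5=11$. By itself this proves nothing about generators, since $M$ might be a multiple of a generator of small degree. We must bound from below the degree of every element of $J$ dividing $M$.

## 7. Leading monomials of $I$ that divide $M$

What makes this possible is that $M$ has degree only $1$ in row $1$ and degree $1$ in row $2$, and contains neither $a$ nor $b$. An element $F\in I$ with $\mathrm{lt}(F)\mid M$ is therefore bilinear in $(p,q)$, and its coefficients can be written down. One quadratic identity among the coefficients of $\sum e_kD_k$ then ties them together.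

**Lemma 4.** If $F\in I$ and $M'=\mathrm{lt}(F)$ divides $M$, then $M'=z_{13}z_{22}\,r_2\,m''$ with $z_{34}z_{42}z_{53}\mid m''\mid\kappa$. In particular $9\le\deg M'\le11$.

*Proof.*

**Step 1: reduction to a bilinear $F$.** The generators of $I$ are homogeneous for the grading by all row and column degrees. So we may replace $F$ by its multihomogeneous component containing $M'$. As $M'\mid M$, $F$ then involves only variables $z_{ij}$ with $i\le6$, $j\le5$. Delete the terms divisible by $z_{11}\in I$; since $z_{11}\nmid M'$, the leading monomial does not change. Now apply the ring homomorphism that kills $z_{11}$ and all $z_{ij}$ with $i>6$ or $j>5$. It fixes $F$. So $F$ lies in the ideal generated by $f,\alpha,\beta,D_3,\dots,D_6$ in the polynomial ring on the remaining variables.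

Grade this ring by (row $1$ degree, row $2$ degree); its degree $(0,0)$ part is $\mathbb S$. The generators $f,D_k$ have degree $(1,1)$, $\alpha$ has $(1,0)$, $\beta$ has $(0,1)$. The degrees of $F$ in row $1$ and in row $2$ are each at most $1$, so there are four cases. Degree $(0,0)$ is impossible, since the ideal has no nonzero element there. In degree $(1,0)$ we have $F\in\mathbb S\alpha$, so $a\mid\mathrm{lt}(F)$, but $a\nmid M$. In degree $(0,1)$ we have $F\in\mathbb S\beta$, so $b\mid\mathrm{lt}(F)$, but $b\nmid M$. So $F$ has degree $(1,1)$ and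
$$F=ef+\sum_ke_kD_k+c\,\alpha+c'\beta,\qquad c=c_1b+\sum_{j\ge2}c_jq_j,\quad c'=c_2'a+\sum_{j\ge3}c_j'p_j,$$
with $e,e_k,c_j,c_j'\in\mathbb S$. Moreover $M'=p_3q_2m'$, where $m'\in\mathbb S$ is a monomial and $m'\mid r_2\kappa$.

**Step 2: the quadratic relation hidden in the $D_k$.** By Laplace expansion along the rows $p,q$, $\ \sum_ke_kD_k=\sum_{i<j}(p_iq_j-p_jq_i)\Omega_{ij}$ with $\Omega_{ij}\in\mathbb S$. Regard this as an alternating bilinear form $\Omega(p,q)$ for arbitrary vectors $p,q$ over the field $\mathrm{Frac}(\mathbb S)$. If $\rho\cdot p=\rho\cdot q=0$, then $p$, $q$ and all rows of $C$ lie in the $4$-dimensional space $\rho^\perp$. So every $D_k(p,q)$, a determinant of five such vectors, vanishes. Hence $\Omega$ vanishes on $\rho^\perp$. Choose $\nu$ with $\rho\cdot\nu=1$ and write $p=(\rho\cdot p)\nu+\bar p$, $q=(\rho\cdot q)\nu+\bar q$ with $\bar p,\bar q\in\rho^\perp$. Then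
$$\Omega(p,q)=(\rho\cdot p)\,\Omega(\nu,\bar q)-(\rho\cdot q)\,\Omega(\nu,\bar p)=(\rho\cdot p)\,\Omega(\nu,q)-(\rho\cdot q)\,\Omega(\nu,p).$$
So $\Omega_{ij}=\rho_iv_j-\rho_jv_i$ for the vector of coefficients $(v_j)$ of the linear form $\Omega(\nu,\cdot)$. Substituting, everything cancels in
$$\Omega_{12}\rho_3-\Omega_{13}\rho_2+\Omega_{23}\rho_1=0.\tag{6}$$

**Step 3: the coefficients of $F$.** With $p_1=0$, the $2\times2$ minors $p_iq_j-p_jq_i$ for $(i,j)=(1,2),(1,3),(2,3)$ are $-ab$, $-bp_3$, $aq_3-p_3q_2$. Reading off coefficients of $F$: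
$$\begin{aligned}
ab:&\quad u=-es_3-\Omega_{12}+c_1\rho_2+c_2'\rho_1,\\
aq_3:&\quad v=es_1+\Omega_{23}+c_3\rho_2+c_2'\rho_3,\\
bp_3:&\quad t=es_2-\Omega_{13}+c_1\rho_3+c_3'\rho_1,\\
p_3q_2:&\quad y=-es_1-\Omega_{23}+c_2\rho_3+c_3'\rho_2,\\
aq_2:&\quad (c_2+c_2')\rho_2 .
\end{aligned}$$
Put $\bar c=c_3+c_3'$ and $d=c_2+c_2'$. Since $\mathrm{lt}(F)=p_3q_2m'$, we have $\mathrm{lt}(y)=m'$, and all other terms of $F$ are smaller than $p_3q_2m'$. So for those of $u,v,t,d$ that are nonzero,
$$z_{12}z_{21}\,\mathrm{lt}(u),\quad z_{12}z_{23}\,\mathrm{lt}(v),\quad z_{21}z_{13}\,\mathrm{lt}(t),\quad z_{12}z_{22}\,\mathrm{lt}(d)\,r_2\ \ <\ \ z_{13}z_{22}\,m'.\tag{7}$$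
Below, terms containing a zero factor are simply absent.

**Step 4: $r_2$ divides $m'$.** Adding, $y+v=\bar c\rho_2+d\rho_3$. By (7) and $z_{13}z_{22}<z_{12}z_{23}$ we get $\mathrm{lt}(v)<m'$, so $\mathrm{lt}(y+v)=m'$. By (5) and (7), $z_{13}r_3\,\mathrm{lt}(d)<z_{12}r_2\,\mathrm{lt}(d)<z_{13}m'$, so $\mathrm{lt}(d\rho_3)<m'$. Hence $\mathrm{lt}(\bar c\rho_2)=m'$, that is,
$$m'=r_2m'',\qquad m''=\mathrm{lt}(\bar c).$$

**Step 5: $z_{34}z_{42}z_{53}$ divides $m''$.** Solve Step 3 for
$$\Omega_{12}=-u-es_3+c_1\rho_2+c_2'\rho_1,\quad\Omega_{13}=-t+es_2+c_1\rho_3+c_3'\rho_1,\quad\Omega_{23}=v-es_1-c_3\rho_2-c_2'\rho_3$$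
and insert this into (6). The terms $c_1\rho_2\rho_3$ and $c_2'\rho_1\rho_3$ cancel, and what is left is
$$-u\rho_3+t\rho_2+v\rho_1-e(s_1\rho_1+s_2\rho_2+s_3\rho_3)-\bar c\,\rho_1\rho_2=0 .$$
By (4) this says
$$eK=\bar c\,\rho_1\rho_2+u\rho_3-t\rho_2-v\rho_1.\tag{8}$$
Here $\mathrm{lt}(\bar c\rho_1\rho_2)=m''r_1r_2=m'r_1$, and the other terms on the right are smaller:

- $\mathrm{lt}(v)r_1<m'r_1$ by Step 4.
- By (7), $z_{21}\mathrm{lt}(t)<z_{22}m'$. So $z_{21}\mathrm{lt}(t)r_2<z_{22}r_2m'<z_{21}r_1m'$ by (5), and $\mathrm{lt}(t)r_2<m'r_1$.
- By (7) and (5), $z_{12}z_{21}\mathrm{lt}(u)r_3<z_{13}r_3\,z_{22}m'<z_{12}r_2\,z_{22}m'<z_{12}z_{21}r_1m'$, so $\mathrm{lt}(u)r_3<m'r_1$.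

Hence the right side of (8) is nonzero with leading monomial $m'r_1$. So $e\neq0$ and
$$\mathrm{lt}(e)\,\kappa=m''r_1r_2 .$$
Thus $\kappa=z_{34}z_{31}z_{42}z_{53}z_{65}$ divides $m''r_1r_2$. None of $z_{34},z_{42},z_{53}$ divides $r_1r_2=z_{31}z_{32}z_{43}^2z_{54}^2z_{65}^2$, so $z_{34}z_{42}z_{53}\mid m''$. Also $r_2m''=m'\mid r_2\kappa$ gives $m''\mid\kappa$. Finally $\deg M'=2+4+\deg m''$ with $3\le\deg m''\le5$. $\square$

## 8. Failure of Cohen–Macaulayness for 2143675 and 2143756

**Proof of Theorem A.** By Lemma 3, $M\in J$, so some minimal generator $M'$ of $J$ divides $M$. Every monomial of $J$ is the leading monomial of an element of $I$, so Lemma 4 applies and $\deg M'\in\{9,10,11\}$. By (3), if $\Delta_{\widetilde J}$ were CM over some field, all minimal generators of $J$ would have degree at most $7$. So $\Delta_{\widetilde J}$ is not CM over any field.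

Transposing $Z$ takes $I_w$ to $I_{w^{-1}}$. It maps minors to minors and main diagonals to main diagonals, so it takes diagonal orders to diagonal orders. The diagonal initial ideals of $I_{w^{-1}}$ are therefore the transposes of those of $I_w$, and the statement for $w^{-1}=2143756$ follows. $\square$

Since CM over every field is the weakest conclusion in the chain, $\Delta_{\widetilde J}$ is for these $w$ also not shellable, not vertex-decomposable and not a subword complex, for every diagonal term order and in particular for the lex-diagonal one. So none of the four properties holds for every permutation and every diagonal order. By Theorem C, the initial ideals in Theorem A are never squarefree: Cohen–Macaulayness can fail only where a genuine polarization is needed, and for every $n\ge7$ it does fail there.
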